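# Lowering Two Isogeny Selmer Groups Together: Small 2-Selmer Ranks in Twist Families with a Cyclic 4-Isogeny

## 1. Two Selmer groups tied together, and a prime that moves both

Fix coprime positive integers $a\ne b$ and put $m=b^2-a^2$. For each squarefree integer $n$ (of either sign) consider the pair of curves
$$E_n:\ y^2=x(x-na^2)(x-nb^2),\qquad E_n':\ Y^2=X\bigl(X+n(a+b)^2\bigr)\bigl(X+n(a-b)^2\bigr).\tag{1}$$
They are joined by a 2-isogeny $\phi:E_n\to E_n'$ with kernel $\{O,(0,0)\}$ and its dual $\hat\phi:E_n'\to E_n$. At each place $v$ of $\mathbb Q$ let $C_v=C_v(n)\subset\mathbb Q_v^\times/\square$ be the set of square classes of $X$-coordinates of points of $E_n'(\mathbb Q_v)$, and let $C_v'$ be the set of square classes of $x$-coordinates of points of $E_n(\mathbb Q_v)$, with the usual conventions at $O$ and $(0,0)$. Here and below $\square$ denotes the subgroup of squares. The two isogeny Selmer groups are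
$$\mathrm{Sel}_\phi(n)=\{c\in\mathbb Q^\times/\square:\ c\in C_v\ \forall v\},\qquad \mathrm{Sel}_{\hat\phi}(n)=\{c\in\mathbb Q^\times/\square:\ c\in C_v'\ \forall v\}.$$

We shall prove three things about this pair. First, the difference of the two dimensions is a sum $t(n)$ of local terms that depends only on $n$ at a fixed finite set $\Sigma$ of places. Second, the sum of the two dimensions bounds the 2-Selmer group of $E_n$. Third, for suitable primes $p\neq p'$ dividing $n$, there is a prime $q$ that is a local square at every relevant place except $p$ and $p'$, and passing from $n$ to $nq$ lowers both dimensions by exactly one and changes nothing at $\Sigma$. Iterating the third fact brings the dimensions down to $1$ and $1+|t(n)|$.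

The construction serves to find, among all twists with prescribed behavior at $\Sigma$, one whose 2-Selmer group is as small as its parity allows. The next section says why one wants such a curve.

## 2. Classes of twists, matrix models, and two theorems

Let $\mathcal E$ be a quadratic twist family of elliptic curves over $\mathbb Q$ with full rational 2-torsion.

**Definition (essential Selmer group).** Following the convention of Heath-Brown, Swinnerton-Dyer and Kane, the essential 2-Selmer group $S(E)$ of $E\in\mathcal E$ is $\mathrm{Sel}_2(E/\mathbb Q)$ modulo the image of $E(\mathbb Q)[2]\cong(\mathbb Z/2)^2$, so $\dim_{\mathbb F_2}S(E)=\dim_{\mathbb F_2}\mathrm{Sel}_2(E/\mathbb Q)-2$. The conductor of $E$ is $N(E)$.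

**Definition ($\Sigma$-classes).** Let $\Sigma_0$ consist of $2$, $\infty$ and the bad primes of the family. For a finite set of places $\Sigma\supseteq\Sigma_0$, two twists $E^{(n)},E^{(n')}$ by squarefree integers lie in the same $\Sigma$-equivalence class when $n/n'$ is a square in $\mathbb Q_v^\times$ for all $v\in\Sigma$ (following Swinnerton-Dyer and Kane).

For instance, with $\Sigma=\{\infty,2,3\}$ the twists by $66$ and $210$ are equivalent: $210/66=35/11$ is positive, and $35\cdot11=385$ is $\equiv1$ modulo $8$ and modulo $3$. To each class $\mathfrak X$ is attached $r(\mathfrak X)\in\{0,1\}$, the common parity of $\dim S(E)$ for $E\in\mathfrak X$.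

**Definition (matrix models).** Let $M_n^{\mathrm{Alt}}(\mathbb F_2)$ be the set of $n\times n$ alternating matrices over $\mathbb F_2$ with the uniform measure. Let $s\in\{0,1,2\}$, $r\in\mathbb Z$, $\mathbf t=(t_1,\dots,t_s)\in\mathbb Z^s$ with $t_i\equiv r\pmod 2$, and $t_1+t_2\le0$ if $s=2$. For $s=0$ put $M^{\mathrm{Alt}}_{2k+r,\mathbf t}=M^{\mathrm{Alt}}_{2k+r}$. For $s=1$ (resp. $s=2$), $M^{\mathrm{Alt}}_{2k+r,\mathbf t}$ is the set of $B\in M_{2k+r}^{\mathrm{Alt}}$ of the block form
$$\begin{pmatrix}0&B_{12}\\B_{21}&B_{22}\end{pmatrix}\qquad\Bigl(\text{resp. }\begin{pmatrix}0&B_{12}&B_{13}\\B_{21}&0&B_{23}\\B_{31}&B_{32}&B_{33}\end{pmatrix}\Bigr)$$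
whose displayed diagonal $0$-blocks have sizes $k+\frac{t_i+r}2$. Finally $P^{\mathrm{Alt}}_{r,\mathbf t}(d)=\lim_{k\to\infty}\mathbb P(\operatorname{corank}B=d\mid B\in M^{\mathrm{Alt}}_{2k+r,\mathbf t}(\mathbb F_2))$.

A small case shows what $t_i$ does. Let $r=0$, $k=1$, $s=1$. If $t_1=0$ the $0$-block has size $1$, which is no condition on a $2\times2$ alternating matrix, and the corank is $0$ or $2$ with probability $1/2$ each. If $t_1=2$ the $0$-block is the whole matrix, and the corank is always $2$. In general the first $k+\frac{t_1+r}2$ rows are supported in the remaining $k+\frac{r-t_1}2$ columns, so there are at least $t_1$ independent relations among them and the corank is at least $t_1$. The source records the sharp statement: for $d\ge0$, $P^{\mathrm{Alt}}_{r,\mathbf t}(d)>0$ if and only if $d\equiv r\pmod2$ and $d\ge\max_it_i$.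

**Quoted results.** The following is quoted from Jinzhao Pan and Ye Tian, "On the Distribution of 2-Selmer ranks of Quadratic Twists of Elliptic Curves over $\mathbb{Q}$", arXiv:2503.21462 (2025), and will be used as stated. There is $s\in\{0,1,2\}$ depending only on $\mathcal E$ such that each $\Sigma$-class $\mathfrak X$, with $r=r(\mathfrak X)$, has a parameter $\mathbf t_{\mathfrak X}=(t_1,\dots,t_s)$ depending only on $\mathfrak X$ with
$$\lim_{N\to\infty}\mathbb P\bigl(\dim_{\mathbb F_2}S(E)=d\mid E\in\mathfrak X,\ N(E)<N\bigr)=P^{\mathrm{Alt}}_{r,\mathbf t_{\mathfrak X}}(d)\qquad(d\ge0).\tag{2}$$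
Moreover:

- the average order of $S(E)$ over $\mathfrak X$ (in the essential sense) is $3+\sum_i2^{t_i}$;
- if $\Sigma\subset\Sigma'$ and $\mathfrak X'\subset\mathfrak X$ is a $\Sigma'$-class, then $\mathbf t_{\mathfrak X'}=\mathbf t_{\mathfrak X}$;
- every $E\in\mathfrak X$ with a bad prime outside $\Sigma_0$ satisfies $\dim S(E)\ge\max_it_i$. We call this the *quoted bound*.

The family has type (A), (B), (C) according as $s=0,1,2$. Equivalently, (B) means that curves in $\mathcal E$ have a rational cyclic 4-isogeny and $E[4]\not\subset E(\mathbb Q(\sqrt{-1}))$ for all $E\in\mathcal E$, as for the twists $ny^2=x(x-1)(x+3)$. And (C) means that they have a rational cyclic 4-isogeny and $E[4]\subset E(\mathbb Q(\sqrt{-1}))$ for some $E\in\mathcal E$, as for $ny^2=x(x-9)(x-25)$.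

The problem, from the same paper, is to prove or disprove: *for $\mathcal E$ of type (B) or (C) and for $r=0$ and $1$, there is a $\Sigma$-class $\mathfrak X$ (for some finite $\Sigma\supseteq\Sigma_0$) with $r(\mathfrak X)=r$ and $\max_it_i\le r$.* The statement is true, already with $\Sigma=\Sigma_0$.

**Theorem A.** Let $\mathcal E$ be of type (B) or (C). For each $r\in\{0,1\}$ there is a $\Sigma_0$-equivalence class $\mathfrak X$ with $r(\mathfrak X)=r$ containing a curve $E$ with a bad prime outside $\Sigma_0$ and $\dim S(E)=r$. By the quoted bound, $\max_it_i\le r$ for $\mathbf t_{\mathfrak X}$.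

So the distribution of Selmer ranks over a whole class is controlled by one curve: it suffices to exhibit a single curve of minimal rank. A stronger statement treats every class.

**Theorem B.** Let $\mathcal E$ be of type (B) or (C), and let $\mathcal V$ be the set of nonzero 2-torsion points $T=(\theta_i,0)$ with $\prod_{j\ne i}(\theta_i-\theta_j)\in\mathbb Q^{\times2}$, where $\theta_1,\theta_2,\theta_3$ are the roots of the cubic. For $T\in\mathcal V$ let $t_T(\mathfrak X)$ be the explicit local integer (5) below, in coordinates with $T=(0,0)$. Then for every $\Sigma$-class $\mathfrak X$ we have $t_T(\mathfrak X)\equiv r(\mathfrak X)\pmod2$ and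
$$\max\bigl(r(\mathfrak X),\max_it_i\bigr)=\max\bigl(r(\mathfrak X),\max_{T\in\mathcal V}t_T(\mathfrak X)\bigr)=\min\{\dim S(E):E\in\mathfrak X\text{ with a bad prime outside }\Sigma_0\}.\tag{3}$$
Hence $\mathfrak X$ satisfies $\max_it_i\le r(\mathfrak X)$ if and only if $t_T(\mathfrak X)\le r(\mathfrak X)$ for all $T\in\mathcal V$.

## 3. Hilbert symbols, the groups $Q(\Theta)$, and primes with prescribed characters

Hilbert symbols $(\cdot,\cdot)_v$ are written additively, with values in $\mathbb F_2$. We use these textbook facts: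

- $(\cdot,\cdot)_v$ is a symmetric nondegenerate bilinear form on $\mathbb Q_v^\times/\square$, whose dimension $h_v$ is $1$ for $v=\infty$, $3$ for $v=2$, and $2$ for odd $p$;
- $(c,-c)_v=0$, and $(c,s^2-cu^2)_v=0$ whenever $s^2-cu^2\ne0$;
- for odd $p$, two units have symbol $0$, and a nonsquare unit $u$ satisfies $(u,c)_p=v_p(c)\bmod2$;
- $\sum_v(c,c')_v=0$ for $c,c'\in\mathbb Q^\times$ (product formula, or reciprocity).

For a finite set $\Theta\ni2,\infty$ of places let $Q(\Theta)\subset\mathbb Q^\times/\square$ be the group of classes with even valuation at all primes outside $\Theta$. It has the basis $-1$ together with the primes in $\Theta$, so $\dim Q(\Theta)=|\Theta|$.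

**Lemma 1.** The map $Q(\Theta)\to\bigoplus_{v\in\Theta}\mathbb Q_v^\times/\square$ is injective, and its image equals its own annihilator under $\sum_{v\in\Theta}(\cdot,\cdot)_v$.

*Proof.* If $c$ is in the kernel, then $\mathbb Q(\sqrt c)$ splits at the places of $\Theta$ and is unramified at the other primes, which are odd and at which $c$ has even valuation. So it is unramified everywhere, and $c=1$ by Minkowski's theorem. The image is isotropic by the product formula, since outside $\Theta$ both entries are units up to squares at odd primes. The target has dimension $1+3+2(|\Theta|-2)=2|\Theta|$, twice that of the image, so the image is its own annihilator. $\square$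

For a prime $p\notin\Theta$ and $u\in Q(\Theta)$ let $\chi_p(u)\in\mathbb F_2$ be $0$ if and only if $u\in\mathbb Q_p^{\times2}$.

**Lemma 2.** Every character $Q(\Theta)\to\mathbb F_2$ equals $\chi_q$ for infinitely many primes $q\notin\Theta$, and $\chi_q$ on $Q(\Theta)$ depends only on $q$ modulo $8\prod_{\ell\in\Theta,\ \ell\text{ odd}}\ell$.

*Proof.* The residue of $q$ mod $8$ determines $(\chi_q(-1),\chi_q(2))$, and the residues $1,3,5,7$ give the four values $(0,0),(1,1),(0,1),(1,0)$. For an odd prime $\ell\in\Theta$, quadratic reciprocity determines $\chi_q(\ell)$ from $q$ mod $4$ and from whether $q$ is a square mod $\ell$, and the latter can be prescribed freely. Dirichlet's theorem supplies the primes. $\square$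

## 4. What the 4-isogeny gives

This section shows that every family of type (B) or (C) consists of curves (1).

Let $E\in\mathcal E$ have a rational cyclic subgroup $C$ of order $4$, with $2C=\langle P\rangle$. Translate so that $P=(0,0)$ and $E:y^2=x(x-\lambda)(x-\lambda')$. In $E'=E/\langle P\rangle$ the order-2 subgroups $C/\langle P\rangle$ and $E[2]/\langle P\rangle$ are rational, and they are distinct since $C\cap E[2]=\langle P\rangle$. So $E'[2]$ is rational. The standard formula gives $E':Y^2=X\bigl(X^2+2(\lambda+\lambda')X+(\lambda-\lambda')^2\bigr)$, and the quadratic factor has discriminant $16\lambda\lambda'$. Hence $\lambda\lambda'\in\square$, so $\lambda=\mu a^2$, $\lambda'=\mu b^2$ with $\mu\in\mathbb Q^\times$ and coprime positive integers $a\neq b$. The twists of $E$ are then exactly the curves $E_n$ of (1), and the formula for $E_n'$ follows from $(X+n(a+b)^2)(X+n(a-b)^2)=X^2+2n(a^2+b^2)X+n^2m^2$.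

The relation "$n/n'$ is a square at all $v\in\Sigma$" does not depend on the base curve, so $\Sigma$-classes may be read off from $n$ in (1).

*Examples.* For $ny^2=x(x-1)(x+3)$, the root $1$ has differences $1$ and $4$ to the others. Moving it to $0$, the roots become $0,-1,-4$, so the family is (1) with $a=1$, $b=2$, $m=3$ and the sign of $n$ reversed. For $ny^2=x(x-9)(x-25)$ we have $a=3$, $b=5$, $m=16$.

The integers $a,b,m$ are pairwise coprime. If an odd prime $p$ divides $abm$, exactly two of $0,a^2,b^2$ coincide mod $p$, so every $E_n$ has potentially multiplicative reduction at $p$ and is bad there. Therefore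
$$\Sigma_0\supseteq\{2,\infty\}\cup\{p\mid abm\},$$
and this is all we use about $\Sigma_0$. Fix a finite $\Sigma\supseteq\Sigma_0$, and for squarefree $n$ put
$$\Pi(n)=\{p\mid n:\ p\notin\Sigma\},\qquad M=M(n)=\Sigma\cup\Pi(n).$$
A prime $p\notin\Sigma_0$ is bad for $E_n$ if and only if $p\mid n$. In particular, $\Pi(n)\ne\emptyset$ implies that $E_n$ has a bad prime outside $\Sigma_0$.

## 5. Local images and the integer $t(n)$

**Step 1: two points that are always there.** The purpose is to pin down $C_v$ at primes of $\Pi(n)$ without any computation. The descent map $E_n'(\mathbb Q_v)/\phi E_n(\mathbb Q_v)\hookrightarrow\mathbb Q_v^\times/\square$ is $X$, with image $C_v$; and $E_n(\mathbb Q_v)/\hat\phi E_n'(\mathbb Q_v)\hookrightarrow\mathbb Q_v^\times/\square$ is $x$, with image $C_v'$. Both images depend only on the class of $n$ in $\mathbb Q_v^\times/\square$. By Tate local duality, $C_v'=C_v^\perp$ for the Hilbert symbol. The points $(-n(a+b)^2,0)\in E_n'$ and $(na^2,0)\in E_n$ give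
$$-n\in C_v,\qquad n\in C_v'=C_v^\perp.\tag{4}$$
If $p\in\Pi(n)$, then $p$ is odd and $\pm n$ have odd valuation, so both are nonsquares. Hence $\dim C_p\ge1$ and $\dim C_p^\perp\ge1$, while the sum is $2$. So
$$C_p=\{1,-n\},\qquad C_p'=\{1,n\}\qquad(p\in\Pi(n)).$$
If $p\notin M$, then $p$ is odd of good reduction and $C_p=C_p'=\mathbb Z_p^\times/\square$. Consequently
$$\mathrm{Sel}_\phi(n)=\{c\in Q(M):c\in C_v\ \forall v\in M\},\qquad\mathrm{Sel}_{\hat\phi}(n)=\{c\in Q(M):c\in C_v^\perp\ \forall v\in M\}.$$

**Step 2: the difference of the dimensions.** Let $C=\bigoplus_{v\in M}C_v$ and let $G$ be the image of $Q(M)$ in $\bigoplus_{v\in M}\mathbb Q_v^\times/\square$. Then $\mathrm{Sel}_\phi(n)\cong G\cap C$ and $\mathrm{Sel}_{\hat\phi}(n)\cong G\cap C^\perp=(G+C)^\perp$, because $G=G^\perp$. So $\dim\mathrm{Sel}_{\hat\phi}(n)=2|M|-|M|-\dim C+\dim(G\cap C)$, that is,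
$$\dim\mathrm{Sel}_\phi(n)-\dim\mathrm{Sel}_{\hat\phi}(n)=t(n):=\sum_{v\in M}(\dim C_v-1)=\sum_{v\in\Sigma}(\dim C_v-1).\tag{5}$$
The last equality holds since each $p\in\Pi(n)$ contributes $0$. So $t(n)$ depends only on the $\Sigma$-class of $n$. It also does not change if $\Sigma$ is replaced by $\Sigma_0$: a prime $p\in\Sigma\setminus\Sigma_0$ contributes $0$, by the argument for $\Pi(n)$ if $p\mid n$ and by good reduction if $p\nmid n$.

By (4), $-n\in\mathrm{Sel}_\phi(n)$ and $n\in\mathrm{Sel}_{\hat\phi}(n)$. Both are nontrivial when $\Pi(n)\neq\emptyset$, so both groups then have dimension at least $1$.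

## 6. Comparison with the 2-Selmer group

We bound $\dim S(E_n)$ above and below by isogeny Selmer groups. For a field $K\supseteq\mathbb Q$ identify $H^1(K,E_n[2])$ with $(K^\times/\square)^2$, the Kummer map being $P\mapsto(\alpha,\beta)=(x,x-na^2)$ (the factor $x-nb^2$ is determined by the product). Let $W_v\subset(\mathbb Q_v^\times/\square)^2$ be the image of $E_n(\mathbb Q_v)$. By Tate local duality it equals its own annihilator for
$$\langle(\alpha,\beta),(\alpha',\beta')\rangle_v=(\alpha,\beta')_v+(\beta,\alpha')_v,$$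
so $\dim W_v=h_v$. Outside $M$ it is the unramified subgroup, hence $\mathrm{Sel}_2(E_n)=\{x\in Q(M)^2:x\in W_v\ \forall v\in M\}$.

We use repeatedly that every class in $W_v$ or $C_v$ comes from a point outside any given finite set. Indeed $2E_n(\mathbb Q_v)$ and $\phi E_n(\mathbb Q_v)$ are open subgroups, so the maps are locally constant, and these groups have no isolated points.

**Claim.** $W_v\cap\{\alpha=1\}=\{(1,c):c\in C_v\}$.

*Proof.* For "$\supseteq$", let $(X,Y)\in E_n'(\mathbb Q_v)$ be a point with $Y\neq0$ and $X\ne-nm$. The point $\hat\phi(X,Y)$ has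
$$x=\frac{Y^2}{4X^2}=\frac{X^2+2n(a^2+b^2)X+n^2m^2}{4X},\qquad x-na^2=\frac{X^2+2nmX+n^2m^2}{4X}=\frac{(X+nm)^2}{4X},$$
so its Kummer image is $(1,X)$. For equality, count: the projection of $W_v$ to $\alpha$ is $C_v'$, so the left side has dimension $h_v-\dim C_v'=\dim C_v$. $\square$

Thus $c\mapsto(1,c)$ identifies $\mathrm{Sel}_\phi(n)$ with the kernel of $\alpha:\mathrm{Sel}_2(E_n)\to\mathrm{Sel}_{\hat\phi}(n)$, and
$$\dim S(E_n)\le\dim\mathrm{Sel}_\phi(n)+\dim\mathrm{Sel}_{\hat\phi}(n)-2.\tag{6}$$
The torsion points $(0,0)$ and $(na^2,0)$ have Kummer images $(1,-n)$ and $(n,-m)$ (replace a vanishing coordinate by the product of the other two). If $\Pi(n)\ne\emptyset$, then $n\ne1$ in $\mathbb Q^\times/\square$, so torsion meets $\mathrm{Sel}_\phi(n)$ only in $\{1,-n\}$. Since $\dim\mathrm{Sel}_{\hat\phi}(n)\ge1$,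
$$\dim S(E_n)\ge\dim\mathrm{Sel}_\phi(n)-1\ge t(n)\qquad(\Pi(n)\ne\emptyset).\tag{7}$$

## 7. The parity of $\dim S(E_n)$ is the parity of $t(n)$

The upper bound will come out as $|t(n)|$. To turn it into an equality when $|t(n)|\le1$ we need the parity.

**Lemma 3.** Let $L_1,L_2,L_3$ be totally singular subspaces of dimension $N$ in a nondegenerate $2N$-dimensional quadratic space $(H,q)$ over $\mathbb F_2$. Then $\dim(L_1\cap L_2)+\dim(L_2\cap L_3)+\dim(L_3\cap L_1)\equiv N\pmod2$.

*Proof.* The plan is to find an alternating form whose rank, which is even, is this sum plus $N$ modulo $2$. Each $L_i$ equals $L_i^\perp$. Let $D=L_1\cap(L_2+L_3)$. For $x=y+z\in D$ with $y\in L_2,z\in L_3$, and for $x'\in D$, put $\psi(x,x')=\langle y,x'\rangle$. The element $y$ is determined up to $L_2\cap L_3$, which is orthogonal to $L_2+L_3\ni x'$; so $\psi$ is well defined and bilinear. It is alternating: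
$$\psi(x,x)=\langle y,y+z\rangle=\langle y,z\rangle=q(x)-q(y)-q(z)=0.$$

Its kernel: if $\psi(x,\cdot)=0$, then $y\in D^\perp=L_1+(L_2\cap L_3)$, say $y=x''+w$. Then $x''=y-w\in L_1\cap L_2$ and $x-x''=z+w\in L_1\cap L_3$. Conversely, for $x\in L_1\cap L_2$ take $y=x$, which is orthogonal to $D\subset L_1$; for $x\in L_1\cap L_3$ take $y=0$. So the kernel is $(L_1\cap L_2)+(L_1\cap L_3)$.

Put $i=\dim(L_1\cap L_2\cap L_3)$. Since $L_1+L_2+L_3=(L_1\cap L_2\cap L_3)^\perp$,
$$\dim D=N+\bigl(2N-\dim(L_2\cap L_3)\bigr)-(2N-i)=N-\dim(L_2\cap L_3)+i.$$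
The rank of $\psi$ is $\dim D-\dim(L_1\cap L_2)-\dim(L_1\cap L_3)+i$. It is even, and the two $i$'s cancel modulo $2$. $\square$

**Lemma 4.** $\dim S(E_n)\equiv t(n)\pmod2$.

*Proof.* On $H=\bigoplus_{v\in M}(\mathbb Q_v^\times/\square)^2$, of dimension $4|M|$, put $q=\sum_vq_v$ with $q_v(\alpha,\beta)=(\alpha,-m\beta)_v=(\alpha,-m)_v+(\alpha,\beta)_v$. The first term is linear in $\alpha$, so the polar form of $q$ is $\sum_v\langle\,,\rangle_v$. We exhibit three totally singular subspaces of dimension $2|M|$.

*$W=\bigoplus W_v$.* Take a point that is not 2-torsion and put $\alpha=x$, $\beta=x-na^2$, $\gamma=x-nb^2$. Since $\alpha\beta\gamma=y^2$, we have $\gamma=\alpha\beta s^2$ with $s\in\mathbb Q_v^\times$. Now $m\alpha=b^2\beta-a^2\gamma=\beta(b^2-\alpha a^2s^2)$, so $m\alpha\beta=\beta^2(b^2-\alpha(as)^2)$ and $(\alpha,m\alpha\beta)_v=0$. Adding $(\alpha,-\alpha)_v=0$ gives $(\alpha,-m\beta)_v=0$.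

*$U$, the image of $Q(M)^2$.* Since the primes dividing $m$ lie in $\Sigma$, $-m\in Q(M)$, and $q=0$ on $U$ by the product formula. Its dimension is $2|M|$ by Lemma 1.

*$R=\{\alpha=1\}$.* Clearly $q=0$ on $R$, and $\dim R=\sum_{v\in M}h_v=2|M|$.

By Lemma 1, $U\cap R\cong Q(M)$ has dimension $|M|$. By the Claim of Section 6, $\dim(W\cap R)=\sum_{v\in M}\dim C_v$. And $U\cap W\cong\mathrm{Sel}_2(E_n)$. Lemma 3 with $N=2|M|$ gives $\dim\mathrm{Sel}_2(E_n)\equiv|M|+\sum_{v\in M}\dim C_v\equiv t(n)$. $\square$

## 8. The family $a=1$, $b=2$ by hand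

Here $m=3$, $\Sigma=\{2,\infty,3\}$, and $E_n:y^2=x(x-n)(x-4n)$. Consider $n$ in the class of $2$ in $\mathbb Q_2^\times/\square$ and in the class of $3$ in $\mathbb Q_3^\times/\square$.

*Place 3.* $\pm n$ are nonsquares, so as in Section 5, $C_3=\{1,-n\}=\{1,-3\}$.

*Place 2.* By (4), $2\in C_2'$. On $y^2=x(x-2)(x-8)$ the value $x=3$ gives $-15\equiv1\pmod8$, a square in $\mathbb Q_2$; so $3\in C_2'$. Thus $\dim C_2'\ge2$. Since $-2\in C_2$ is nontrivial, $C_2=\{1,-2\}$.

*Place $\infty$.* If $n>0$, then $-n\in C_\infty$ gives $C_\infty=\{\pm1\}$. If $n<0$, then $n\in C_\infty^\perp$ is nontrivial, so $C_\infty=\{1\}$.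

Hence $t(n)=0$ for $n>0$ and $t(n)=-1$ for $n<0$.

*$n=210=2\cdot3\cdot5\cdot7$.* It lies in the class: $105\equiv1\pmod8$, $70\equiv1\pmod3$. Let $c\in\mathrm{Sel}_\phi(210)$; multiplying by $-210$ we may assume $v_5(c)$ even, so $c=\pm2^i3^j7^k$. The odd such numbers that are $\equiv1\pmod8$ are $1$ and $-7$, so the condition $c\in\{1,-2\}$ at $2$ leaves $c\in\{1,-7,-2,14\}$. At $3$, where units in $C_3$ must be $\equiv1\pmod 3$, only $1$ and $-2$ survive. At $5$, $c\in\{1,-210\}$ has even valuation, so it is a square; but $-2\equiv3$ is not a square mod $5$. So $\mathrm{Sel}_\phi(210)=\{1,-210\}$. As $t=0$, $\mathrm{Sel}_{\hat\phi}(210)$ has dimension $1$ too, and (6) gives $S(E_{210})=0$.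

*$n=-78=-2\cdot3\cdot13$.* Here $-39\equiv1\pmod8$ and $-26\equiv1\pmod3$. Multiplying by $-n=78$, a class $c\in\mathrm{Sel}_\phi(-78)$ may be taken in $\{1,2,3,6\}$, since $C_\infty=\{1\}$ forces $c>0$. None of $2,3,6$ lies in $\{1,-2\}$ at $2$. So $\dim\mathrm{Sel}_\phi=1$, $\dim\mathrm{Sel}_{\hat\phi}=2$, and (6) gives $\dim S\le1$. By Lemma 4 the dimension is odd, so $\dim S(E_{-78})=1$.

These two curves already prove Theorem A for the twists of $y^2=x(x-1)(x+3)$.

*Using one prime outside $\Sigma$.* For a general family one would first try to keep $n$ as simple as possible, with $|\Pi(n)|=1$. This can fail. In the class of $210$ such an $n$ is $6k$ with $k$ prime and $k\equiv11\pmod{24}$. Then $-2$ lies in $C_\infty$, in $C_2$, is a square in $\mathbb Q_3$, and is a square mod $k$ because $k\equiv3\pmod8$. So $-2\in\mathrm{Sel}_\phi(6k)$, the two dimensions are both at least $2$, and (6) proves no more than $\dim S\le2$, even in the best case. For $n=66$ the same computation as above gives $\mathrm{Sel}_\phi(66)=\{1,-2,33,-66\}$.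 The class $-2\in Q(\Sigma)$ survives because no prime of $\Pi(n)$ detects it; for $210$ the prime $5$ does.

## 9. Multiplying $n$ by a prime: zero, one, and two places

Suppose both isogeny Selmer groups have dimension at least $2$. We try to shrink them by passing to $nq$, staying in the $\Sigma$-class. So $q\notin M$ should be a square in $\mathbb Q_v$ for all $v\in\Sigma$. Let $D\subset\Pi(n)$ be the set of places of $M$ at which $q$ is a nonsquare.

**A description valid for every $D$.** The class $-nq\in\mathrm{Sel}_\phi(nq)$ has odd valuation at $q$, so $\mathrm{Sel}_\phi(nq)=\langle-nq\rangle\oplus A$ with $A=\{c\in\mathrm{Sel}_\phi(nq):v_q(c)\text{ even}\}\subset Q(M)$. A class $c\in Q(M)$ lies in $A$ if and only if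

- (i) $c\in C_v(n)$ for $v\in M\setminus D$;
- (ii) $c\in\{1,-nq\}$ in $\mathbb Q_p^\times/\square$ for $p\in D$;
- (iii) $c$ is a square in $\mathbb Q_q$.

In the product formula for $(c,q)$, the places $v\in M\setminus D$ contribute $0$, each $p\in D$ contributes $v_p(c)$, and $q$ contributes $0$ exactly when $c$ is a square in $\mathbb Q_q$. So (iii) is equivalent to: $\sum_{p\in D}v_p(c)$ is even.

**$D=\emptyset$.** The naive plan is to choose $q$ locally trivial at $M$ and to hope that (iii) kills some class. But then (iii) is automatic, and $A=\mathrm{Sel}_\phi(n)$. Both dimensions go *up* by one. Reciprocity is exactly the obstruction.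

**$D=\{p\}$.** Now (iii) says that $v_p(c)$ is even, and then (ii) says $c=1$ at $p$. So $A=\{c\in\mathrm{Sel}_\phi(n):v_p(c)\text{ even}\}$, which has index $2$ because of $-n$. The dimension is unchanged: we lost $-n$ and gained $-nq$.

**$D=\{p,p'\}$.** Condition (iii) says only $v_p(c)\equiv v_{p'}(c)$, and a class with $c=-nq$ at both places might enter. The point is that a class of the *dual* Selmer group can exclude it.

**Lemma 5.** Let $p\neq p'$ in $\Pi(n)$, $c_0\in\mathrm{Sel}_\phi(n)$ and $c_0'\in\mathrm{Sel}_{\hat\phi}(n)$ with $v_p(c_0)\not\equiv v_{p'}(c_0)$ and $v_p(c_0')\not\equiv v_{p'}(c_0')\pmod2$. Let $q\notin M$ be a prime that is a square in $\mathbb Q_v$ for $v\in M\setminus\{p,p'\}$ and a nonsquare in $\mathbb Q_p$ and $\mathbb Q_{p'}$. Then $nq$ is in the $\Sigma$-class of $n$, and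
$$\dim\mathrm{Sel}_\phi(nq)=\dim\mathrm{Sel}_\phi(n)-1,\qquad\dim\mathrm{Sel}_{\hat\phi}(nq)=\dim\mathrm{Sel}_{\hat\phi}(n)-1.$$
Such $q$ exist by Dirichlet's theorem: take $q\equiv1\pmod8$, a residue modulo the odd primes of $M\setminus\{p,p'\}$ and a nonresidue modulo $p$ and $p'$.

*Proof.* **Step 1: exclude $-nq$.** Let $c\in A$. Multiplying $c_0'$ by $n$ if necessary, assume $v_p(c_0')$ even and $v_{p'}(c_0')$ odd. Since $C_p'=\{1,n\}$ and likewise at $p'$, $c_0'=1$ at $p$ and $c_0'=n$ at $p'$. Both $c$ and $c_0'$ are in $Q(M)$, so $\sum_{v\in M}(c,c_0')_v=0$. For $v\in M\setminus\{p,p'\}$ the term vanishes because $c\in C_v$ and $c_0'\in C_v^\perp$. At $p$ it vanishes because $c_0'=1$. So $(c,n)_{p'}=0$. But $(-nq,n)_{p'}=(-n,n)_{p'}+(q,n)_{p'}=0+1=1$. Hence $c\ne-nq$ at $p'$, so $c=1$ at $p'$. Then $v_{p'}(c)$ is even, hence $v_p(c)$ is even by (iii), and $c=1$ at $p$ by (ii).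

**Step 2: count.** Step 1 shows $A\subset\{c\in\mathrm{Sel}_\phi(n):v_p(c),v_{p'}(c)\text{ even}\}$. Conversely such a $c$ is $1$ at $p$ and $p'$, because $C_p=\{1,-n\}$ and similarly at $p'$, so it satisfies (i)–(iii). The map $(v_p,v_{p'}):\mathrm{Sel}_\phi(n)\to\mathbb F_2^2$ is onto, since $-n\mapsto(1,1)$ and $c_0\mapsto(1,0)$ or $(0,1)$. So $\dim A=\dim\mathrm{Sel}_\phi(n)-2$ and $\dim\mathrm{Sel}_\phi(nq)=\dim\mathrm{Sel}_\phi(n)-1$. As $q$ is a square at $\Sigma$, $t(nq)=t(n)$, and (5) gives the statement for $\hat\phi$. $\square$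

## 10. Rich $n$: enough primes to detect everything

Lemma 5 needs classes whose valuations vary over $\Pi(n)$. The example $-2\in\mathrm{Sel}_\phi(66)$ shows what can go wrong. The cure is to put enough primes into $n$ beforehand.

**Definition.** $n$ is *rich* if every character $Q(\Sigma)\to\mathbb F_2$ equals $\chi_p$ for some $p\in\Pi(n)$. (For $\Sigma=\{2,\infty,3\}$ this requires at least $2^3=8$ primes in $\Pi(n)$; so $66$ and $210$ are not rich.) If $n$ is rich, $q\nmid n$ is prime and $q\notin\Sigma$, then $nq$ is rich.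

**Lemma 6.** For any prescribed classes $\nu_v\in\mathbb Q_v^\times/\square$, $v\in\Sigma$, there is a rich squarefree $n$ with $n\in\nu_v$ for all $v\in\Sigma$.

*Proof.* By Lemma 2 choose distinct primes $p_\chi\notin\Sigma$ with $\chi_{p_\chi}=\chi$, one for each character $\chi$ of $Q(\Sigma)$. Let $n_1$ be their product and let $n_2$ be $\pm$ a product of primes of $\Sigma$ with the prescribed sign and valuation parities. Then $\nu_v/(n_1n_2)$ is a unit class at each finite $v\in\Sigma$ and positive at $\infty$. By Dirichlet there is a prime $\ell\notin\Sigma$, $\ell\nmid n_1$, in a residue class modulo $8\prod_{p\in\Sigma,\,p\text{ odd}}p$ for which $n=n_1n_2\ell\in\nu_v$ for all $v\in\Sigma$. $\square$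

**Lemma 7.** Let $n$ be rich. If $c\in\mathrm{Sel}_\phi(n)$ and the parity of $v_p(c)$ is the same for all $p\in\Pi(n)$, then $c\in\{1,-n\}$. Likewise for $\mathrm{Sel}_{\hat\phi}(n)$ and $\{1,n\}$.

*Proof.* Multiplying by $-n$ if the parity is odd, assume all $v_p(c)$ even; then $c\in Q(\Sigma)$. At $p\in\Pi(n)$, $c\in\{1,-n\}$ has even valuation, so $c=1$ there, that is, $\chi_p(c)=0$. By richness every character of $Q(\Sigma)$ kills $c$, so $c=1$. For $\hat\phi$ use $n$ in place of $-n$. $\square$

**Lemma 8.** Let $n$ be rich with $\dim\mathrm{Sel}_\phi(n)\ge2$ and $\dim\mathrm{Sel}_{\hat\phi}(n)\ge2$. Then there are $p,p',c_0,c_0'$ as in Lemma 5.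

*Proof.* Take $c_0\in\mathrm{Sel}_\phi(n)\setminus\{1,-n\}$ and $c_0'\in\mathrm{Sel}_{\hat\phi}(n)\setminus\{1,n\}$. By Lemma 7, $f(p)=v_p(c_0)\bmod2$ and $f'(p)=v_p(c_0')\bmod2$ are both nonconstant on $\Pi(n)$. We need two primes at which $(f,f')$ takes values differing in both coordinates. A subset of $\mathbb F_2^2$ without such a pair contains at most one of $(0,0),(1,1)$ and at most one of $(0,1),(1,0)$. So it has at most two elements, and if it has two, they differ in exactly one coordinate. Then one of $f,f'$ would be constant. $\square$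

**Proposition 9.** Every $\Sigma$-class contains a rich $n$ with $\min(\dim\mathrm{Sel}_\phi(n),\dim\mathrm{Sel}_{\hat\phi}(n))=1$. For it, $\dim S(E_n)\le|t(n)|$.

*Proof.* Start with a rich $n$ in the class (Lemma 6). Both dimensions are at least $1$. While both are at least $2$, Lemmas 8 and 5 give $nq$, rich and in the class, with both lowered by one. At the end the dimensions are $1$ and $1+|t(n)|$ by (5), and (6) gives $\dim S(E_n)\le|t(n)|$. $\square$

## 11. Two classes with $|t|\le1$ and opposite parity: proof of Theorem A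

By Proposition 9 it remains to find classes where $|t|$ is $0$ and $1$. Take $\Sigma=\Sigma_0$, and let $\mathfrak X_\pm$ be the classes given by: $n$ in the class of $2$ in $\mathbb Q_2^\times/\square$; $n$ in the class of $p$ in $\mathbb Q_p^\times/\square$ for each odd $p\in\Sigma_0$; and sign of $n$ equal to $\pm$. The choice makes $\pm n$ a nonsquare at every finite place of $\Sigma_0$, so that (4) alone nearly determines (5).

**Step 1: odd $p\in\Sigma_0$.** Neither $n$ nor $-n$ is a square, so $\dim C_p\ge1$ and $\dim C_p^\perp\ge1$. Hence $\dim C_p=1$, and the contribution to $t$ is $0$.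

**Step 2: $v=2$.** Since $\pm2\notin\mathbb Q_2^{\times2}$, $\dim C_2\ge1$ and $\dim C_2=3-\dim C_2^\perp\le2$. The contribution is $\tau:=\dim C_2-1\in\{0,1\}$. It is the same for $\mathfrak X_+$ and $\mathfrak X_-$, because $n$ has the same class at $2$.

**Step 3: $v=\infty$.** For $n>0$, $-n\in C_\infty$ is nontrivial, so the contribution is $0$. For $n<0$, $n\in C_\infty^\perp$ is nontrivial, so $C_\infty$ is trivial and the contribution is $-1$.

**Step 4: conclusion.** So $(t(\mathfrak X_+),t(\mathfrak X_-))=(\tau,\tau-1)$ is $(0,-1)$ or $(1,0)$. In either case one class has $|t|=0$ and the other $|t|=1$. By Proposition 9 each contains an $E_n$ with $n$ rich, so $\Pi(n)\neq\emptyset$, and with $\dim S(E_n)\le|t|\le1$. By Lemma 4, $\dim S(E_n)\equiv t$, so $\dim S(E_n)=|t|=r(\mathfrak X_\pm)$. Both values of $r$ occur. Since $E_n$ has a bad prime outside $\Sigma_0$, the quoted bound gives $\max_it_i\le\dim S(E_n)=r(\mathfrak X_\pm)$. $\blacksquare$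

*Consequence.* In these classes $P^{\mathrm{Alt}}_{r,\mathbf t}(r)>0$. So by (2), in every family of type (B) or (C) a positive proportion of some $\Sigma_0$-class has $S(E)=0$, hence rank $0$ and $\text{Ш}[2]=0$ (as $E(\mathbb Q)/2E(\mathbb Q)$ has dimension $\mathrm{rank}+2$ and $\dim\mathrm{Sel}_2=2$). A positive proportion of another has $\dim S(E)=1$.

## 12. $t$ in closed form, and why Proposition 9 does not settle every class

**Proposition 10.** In the coordinates (1),
$$t(n)=(\dim C_2(n)-1)-[n<0]-\#\{p\mid ab\text{ odd}:-n\in\mathbb Q_p^{\times2}\}+\#\{p\mid b^2-a^2\text{ odd}:n\in\mathbb Q_p^{\times2}\},\tag{8}$$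
where $[n<0]$ is $1$ if $n<0$ and $0$ otherwise.

*Proof.* The place $\infty$ was treated in Step 3 above. If $p$ is odd and $\pm n\notin\square$, the contribution is $0$ as in Step 1; this covers all odd $p\mid n$. If $p\nmid2abmn$, reduction is good and the contribution is $0$. So let $p$ be odd, $p\mid abm$, $p\nmid n$. As usual, compute with points that are not 2-torsion.

*$p\mid ab$.* Let $(X,Y)\in E_n'(\mathbb Q_p)$. If $v(X)>0$, the product of the other two factors is $\equiv n^2m^2\not\equiv0$, a unit square, so $X$ is a square. If $v(X)<0$, then $Y^2=X^3\cdot(\text{unit}\equiv1)$, so $X$ is a square. Hence $C_p\subset\mathbb Z_p^\times/\square$. If $-n\notin\square$, then (4) gives $\dim C_p=1$, contribution $0$. If $-n\in\square$ and $X$ is a unit, then $(a+b)^2\equiv(a-b)^2$ mod $p$, so the other two factors have product $\equiv(X+n(a+b)^2)^2$. Either this is nonzero mod $p$ and $X$ is a square, or $X\equiv-n(a+b)^2$, again a square since $a+b$ is a unit. So $C_p$ is trivial, contribution $-1$.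

*$p\mid m$.* Argue the same way for $C_p'$ with $y^2=x(x-na^2)(x-nb^2)$. If $v(x)>0$, the other factors multiply to $\equiv n^2a^2b^2$; if $v(x)<0$, $x$ is a square. So $C_p'\subset\mathbb Z_p^\times/\square$. If $n\notin\square$, then $n\in C_p'$ gives $\dim C_p'=1$, contribution $0$. If $n\in\square$ and $x$ is a unit, then, as $a^2\equiv b^2$, the other factors multiply to $\equiv(x-na^2)^2$; so $x$ is a square, or $x\equiv na^2$ is. Then $C_p'$ is trivial, $\dim C_p=2$, contribution $+1$. $\square$

Take $a=3$, $b=5$ and a class with $n<0$, $n$ in the class of $2$ at $2$, and $-n$ a square at $3$ and $5$. By (8), $t=\tau-3$ with $\tau\in\{0,1\}$ as in Section 11, so $|t|\ge2$. Proposition 9 bounds the minimum of $\dim S$ only by $|t|$, whereas (7) gives no lower bound here. The inequality (6) need not be sharp, so minimizing the two isogeny Selmer groups does not minimize $S$. For Theorem B we must work with $\mathrm{Sel}_2$ itself. The same two-place move will do, with $V$-valued valuations in place of $\mathbb F_2$-valued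 ones.

## 13. The 2-Selmer group with coefficients in $V$

Let $V=E_n[2]$, identified for all $n$ via $(nx,0)\leftrightarrow(x,0)$, with Weil pairing $e:V\times V\to\mathbb F_2$. Let $T_1=(0,0)$, $T_2=(na^2,0)$, $T_3=(nb^2,0)$; so $e(T_i,T_j)=1$ for $i\neq j$. We write $H^1(K,V)=K^\times/\square\otimes V$, additively; the pair $(\alpha,\beta)$ of Section 6 is $\alpha\otimes T_2+\beta\otimes T_1$, and the local pairing is $\langle c\otimes P,c'\otimes P'\rangle_v=(c,c')_v\,e(P,P')$.

*Kummer classes of torsion.* From $(1,-n)$ and $(n,-m)$,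
$$\kappa_n(P)=n\otimes P+\kappa(P),\qquad\kappa(T_1)=(-1)\otimes T_1,\quad\kappa(T_2)=(-m)\otimes T_1,\tag{9}$$
with $\kappa:V\to Q(\Sigma)\otimes V$ a homomorphism independent of $n$.

*Valuations.* For $x\in\mathbb Q^\times/\square\otimes V$ let $\partial_p(x)\in V$ be its valuation at $p$ mod $2$. For $p\in\Pi(n)$, $\partial_p(\kappa_n(P))=P$; so $\kappa_n(V)\subset W_p(n)$ has dimension $2=\dim W_p(n)$, and $W_p(n)=\kappa_n(V)$. Writing $\mathrm{Sel}(n)=\mathrm{Sel}_2(E_n)\subset Q(M)\otimes V$, we get
$$x=\kappa_n(\partial_p(x))\ \text{ locally at }p\qquad(x\in\mathrm{Sel}(n),\ p\in\Pi(n)).\tag{10}$$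
If $\Pi(n)\neq\emptyset$, then $\kappa_n$ is injective; put $S(n)=\mathrm{Sel}(n)/\kappa_n(V)$, so $\dim\mathrm{Sel}(n)=\dim S(n)+2$. All $n$ below have $\Pi(n)\ne\emptyset$. As before, $W_v(n)$ depends only on $n\in\mathbb Q_v^\times/\square$, and for $p\notin M$ it is the unramified subgroup.

*The maps $\pi_T$ and the classes $\Delta_T$.* For $0\ne T\in V$ let $\pi_T=e(T,\cdot):\mathbb Q^\times/\square\otimes V\to\mathbb Q^\times/\square$. Its kernel is $\mathbb Q^\times/\square\otimes T$. Put $\Delta_T=\pi_T(\kappa_n(T))=\pi_T(\kappa(T))\in Q(\Sigma)$. From (9), $\Delta_{T_1}=1$, $\Delta_{T_2}=-m$, $\Delta_{T_3}=m$. These are the classes of the products of root differences $n^2a^2b^2$, $-n^2a^2m$, $n^2b^2m$, so $\mathcal V=\{T:\Delta_T=1\}$. It contains $T_1$; it contains $T_2$ iff $-m$ is a square, and $T_3$ iff $m$ is a square. For $ny^2=x(x-9)(x-25)$, $\mathcal V=\{T_1,T_3\}$.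

*Coordinates at $T\in\mathcal V$.* If $-m=k^2$ with $k>0$, moving $T_2$ to the origin turns the roots of $E_n$ into $0,-na^2,-nk^2$. This is (1) with $(a,b,n)$ replaced by $(a,k,-n)$, and $k^2-a^2=-b^2$. If $m=k^2$, moving $T_3$ to the origin gives $0,-nb^2,-nk^2$, that is, $(b,k,-n)$, with $k^2-b^2=-a^2$. In both cases the new pair is coprime, the primes involved are the same as before, and $\Pi(n)$, $M$, richness and the $\Sigma$-classes are unaffected by the sign change. So Sections 5–10 apply in the coordinates of each $T\in\mathcal V$. We write $\mathrm{Sel}_{\phi_T}(n)$, $\mathrm{Sel}_{\hat\phi_T}(n)$ and $t_T(n)$ for the resulting objects. The Claim of Section 6 says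
$$c\otimes T\in\mathrm{Sel}(n)\iff c\in\mathrm{Sel}_{\phi_T}(n)\qquad(T\in\mathcal V).\tag{11}$$
If $c\otimes T=\kappa_n(P)$, valuations at a prime of $\Pi(n)$ give $P\in\langle T\rangle$; and $\kappa_n(T)\in\ker\pi_T$ as $\Delta_T=1$. So the map $\mathrm{Sel}_{\phi_T}(n)\to S(n)$ has kernel of dimension exactly $1$.

**Lemma 11.** If $n$ is rich, $x\in\mathrm{Sel}(n)$ and $\partial_p(x)=P$ for all $p\in\Pi(n)$, then $x=\kappa_n(P)$.

*Proof.* The element $x-\kappa_n(P)$ has valuation $0$ at every $p\in\Pi(n)$, so it lies in $Q(\Sigma)\otimes V$, and by (10) it is locally trivial at all $p\in\Pi(n)$. Apply each $\pi_T$: every $\chi_p$, hence every character of $Q(\Sigma)$, kills the result. $\square$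

## 14. The two-place move on $\mathrm{Sel}_2$

**Lemma 12.** Let $p\ne p'\in\Pi(n)$ with $\partial_p+\partial_{p'}:\mathrm{Sel}(n)\to V$ surjective, and let $q$ be as in Lemma 5. Then $\dim S(nq)=\dim S(n)-2$.

*Proof.* **Step 1: describe the new group.** Since $\partial_q(\kappa_{nq}(P))=P$, $\mathrm{Sel}(nq)=\kappa_{nq}(V)\oplus A$ with $A=\{x\in\mathrm{Sel}(nq):\partial_q(x)=0\}\subset Q(M)\otimes V$, so $\dim S(nq)=\dim A$. An $x\in Q(M)\otimes V$ lies in $A$ if and only if: $x\in W_v(n)$ for $v\in M\setminus\{p,p'\}$; $x=\kappa_{nq}(g)=\kappa_n(g)+q\otimes g$ at $p$ with $g=\partial_p(x)$, and at $p'$ with $g=\partial_{p'}(x)$; and $x=0$ at $q$. Apply reciprocity to $(\pi_T(x),q)$ for each $T$: the places $p,p'$ contribute $e(T,\partial_p(x)+\partial_{p'}(x))$, the place $q$ contributes $\chi_q(\pi_T(x))$, and all others contribute $0$. So the condition at $q$ is equivalent to $\partial_p(x)=\partial_{p'}(x)$.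

**Step 2: the common value is $0$.** Let $x\in A$ with common value $g$, and let $h\in V$. By surjectivity, and after adding an element of $\kappa_n(V)$, there is $y\in\mathrm{Sel}(n)$ with $\partial_p(y)=0$ and $\partial_{p'}(y)=h$. By the product formula $\sum_{v\in M}\langle x,y\rangle_v=0$. The terms $v\in M\setminus\{p,p'\}$ vanish because $x,y\in W_v(n)$, and the term at $p$ vanishes because $y=0$ there. At $p'$, $\kappa_n(g)$ and $\kappa_n(h)$ lie in $W_{p'}(n)$, and $q$ and the coefficients of $\kappa(h)$ are units. So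
$$0=\langle\kappa_n(g)+q\otimes g,\ \kappa_n(h)\rangle_{p'}=\langle q\otimes g,\ n\otimes h\rangle_{p'}=(q,n)_{p'}\,e(g,h)=e(g,h).\tag{12}$$
As $h$ was arbitrary, $g=0$.

**Step 3: count.** Hence $A=\{x\in\mathrm{Sel}(n):\partial_p(x)=\partial_{p'}(x)=0\}$; the inclusion "$\supseteq$" is clear from Step 1. The map $(\partial_p,\partial_{p'}):\mathrm{Sel}(n)\to V^2$ is onto, since its image contains the diagonal (from $\kappa_n(V)$) and $0\times V$ (from the elements $y$). So $\dim A=\dim\mathrm{Sel}(n)-4=\dim S(n)-2$. $\square$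

**Definition.** $n$ is *stuck* if $n$ is rich, $\dim S(n)\ge2$, and no pair $p,p'\in\Pi(n)$ satisfies the hypothesis of Lemma 12.

## 15. Being stuck forces $S(n)$ onto one line of $V$

**Lemma 13.** If $n$ is stuck, there is $0\neq T\in V$ such that every class of $S(n)$ has a representative $x=c\otimes T\in\mathrm{Sel}(n)$ with $v_p(c)$ even whenever $p\in\Pi(n)$, $\chi_p(\Delta_T)=1$.

*Proof.* **Step 1: find the line.** Fix $p_0\in\Pi(n)$. The map $\delta_p=\partial_p+\partial_{p_0}$ kills $\kappa_n(V)$, so it is a map $S(n)\to V$. By Lemma 11 the $\delta_p$ ($p\in\Pi(n)$) are jointly injective. Since $n$ is stuck, all $\delta_p$ and all $\delta_p+\delta_{p'}=\partial_p+\partial_{p'}$ have rank at most $1$. Write each nonzero $\delta_p$ as $f_p\otimes T_p$ with $f_p\in S(n)^*$ and $T_p\in V$ nonzero. Over $\mathbb F_2$ distinct nonzero vectors are independent, so if $f_p\neq f_{p'}$ and $T_p\ne T_{p'}$ the sum $\delta_p+\delta_{p'}$ would have rank $2$. Thus any two share $f$ or $T$.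

Suppose $T_p\ne T_{p'}$ for some pair. Then $f_p=f_{p'}=:f$. A nonzero $\delta_{p''}$ with $f_{p''}\neq f$ would need $T_{p''}=T_p$ and $T_{p''}=T_{p'}$, which is impossible. So all nonzero $\delta$'s have the same $f$, and all of them vanish on $\ker f$, of dimension at least $\dim S(n)-1\ge1$. This contradicts joint injectivity. Hence all $T_p$ equal one $T$. (Some $\delta_p$ is nonzero, again by joint injectivity.)

**Step 2: improve the representative.** Represent a class by $x$ with $\partial_{p_0}(x)=0$. Then $\partial_p(x)=\delta_p(x)=\epsilon_pT$ with $\epsilon_p\in\mathbb F_2$ for all $p\in\Pi(n)$. Therefore $\pi_T(x)$ has even valuation at all $p\in\Pi(n)$, that is, $\pi_T(x)\in Q(\Sigma)$. By (10), $x=\kappa_n(\epsilon_pT)$ at $p$, so $\chi_p(\pi_T(x))=\epsilon_p\chi_p(\Delta_T)$. By richness every character of $Q(\Sigma)$ that kills $\Delta_T$ is some $\chi_p$, so it kills $\pi_T(x)$. Hence $\pi_T(x)\in\{1,\Delta_T\}$. Adding $\kappa_n(T)$ if needed, we get $\pi_T(x)=1$, so $x=c\otimes T$. Now (10) reads $x=\kappa_n(v_p(c)T)$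 at $p$; applying $\pi_T$ gives $0=v_p(c)\chi_p(\Delta_T)$ in $\mathbb F_2$. $\square$

There are now two cases: $\Delta_T\neq1$, where a detour through two extra primes frees us, and $\Delta_T=1$, where $T\in\mathcal V$ and Lemma 5 helps.

## 16. Getting unstuck when $\Delta_T\ne1$

**Lemma 14.** Let $n$ be stuck with $T$ as in Lemma 13 and $\Delta_T\neq1$. Then the $\Sigma$-class of $n$ contains a rich $n'$ with $\dim S(n')=\dim S(n)-2$.

*Proof.* Let $d=\dim S(n)$.

**Step 1: split $\mathrm{Sel}(n)$.** Let $F\subset\mathrm{Sel}(n)$ be the space of elements $c\otimes T$ as in Lemma 13. By richness some $p\in\Pi(n)$ has $\chi_p(\Delta_T)=1$. If $\kappa_n(P)\in F$, its valuation at this $p$ is both $P$ and $0$; so $F\cap\kappa_n(V)=0$. By Lemma 13, $F$ maps onto $S(n)$. Hence $\mathrm{Sel}(n)=F\oplus\kappa_n(V)$ and $\dim F=d$.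

**Step 2: choose two primes that cancel over $M$.** Pick $0\ne x=c\otimes T\in F$. As $c\neq1$ and $\Delta_T\ne1$, there is a character $\chi$ of $Q(M)$ with $\chi(c)=\chi(\Delta_T)=1$. By Lemma 2 (with $\Theta=M$) choose a prime $q_1\notin M$ with $\chi_{q_1}=\chi$ on $Q(M)$, and a prime $q_2\notin M$, $q_2\neq q_1$, with $q_2\equiv q_1$ modulo $8\prod_{p\in M,\,p\text{ odd}}p$. Then $q_1q_2$ is a square in $\mathbb Q_v$ for all $v\in M$, and $\chi_{q_2}=\chi$ on $Q(M)$. Put $n''=nq_1q_2$; it is rich, it lies in the class of $n$, and $W_v(n'')=W_v(n)$ for $v\in M$. Extend $\chi$ to $\chi:Q(M)\otimes V\to V$.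

**Step 3: bound $\dim S(n'')$.** As before $\mathrm{Sel}(n'')=\kappa_{n''}(V)\oplus A$ with $A=\{\partial_{q_2}=0\}$ and $\dim S(n'')=\dim A$. Let $z=u+q_1\otimes g\in A$ with $u\in Q(M)\otimes V$, $g\in V$. Let $\varepsilon,\varepsilon'\in\mathbb F_2$ record whether $q_2$ is a nonsquare mod $q_1$, respectively $q_1$ mod $q_2$. As $q_1\equiv q_2\pmod4$, quadratic reciprocity gives $\varepsilon+\varepsilon'=\chi(-1)$. At $q_2$, (10) says $z=0$, that is,
$$\chi(u)=\varepsilon'g.$$
At $q_1$, (10) says $z=\kappa_{n''}(g)=n\otimes g+q_1\otimes g+q_2\otimes g+\kappa(g)$, that is,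
$$\chi(u)=(\chi(n)+\varepsilon)g+\chi(\kappa(g)).$$
Adding, $0=(\chi(n)+\chi(-1))g+\chi(\kappa(g))=\chi(\kappa_{-n}(g))$, where $\kappa_{-n}(g)=(-n)\otimes g+\kappa(g)$. If $g=0$, the conditions say exactly that $z=u$ lies in $A_0:=\{u\in\mathrm{Sel}(n):\chi(u)=0\}$. So $A_0\subset A$, and $z\mapsto g$ embeds $A/A_0$ in $\ker(\chi\circ\kappa_{-n}|_V)$. Since $e(T,\chi(\kappa_{-n}(T)))=\chi(\Delta_T)=1$, this kernel is not all of $V$ and has dimension at most $1$.

Next, $\chi:\mathrm{Sel}(n)\to V$ is onto: $\chi(x)=\chi(c)T=T$, while $e(T,\chi(\kappa_n(T)))=\chi(\Delta_T)=1$ shows $\chi(\kappa_n(T))\notin\langle T\rangle$. In fact $\chi$ is onto already on $F\oplus\langle\kappa_n(T)\rangle$. So $\dim A_0=(d+2)-2=d$ and $\dim S(n'')\in\{d,d+1\}$. By constancy of parity in a class (Lemma 4), $\dim S(n'')=d$ and $A=A_0$.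

**Step 4: $n''$ admits the two-place move.** On $A=A_0\subset Q(M)\otimes V$ we have $\partial_{q_1}=0$. It suffices to find $p\in\Pi(n)$ with $\partial_p(A)=V$. Since $\chi$ maps $F$ into $\langle T\rangle$ and $d\ge2$, there is $0\ne y\in F$ with $\chi(y)=0$; so $y\in A$. All $\partial_p(y)$ are $0$ or $T$, and by Lemma 11 they are not all $0$; choose $p\in\Pi(n)$ with $\partial_p(y)=T$. The kernel of $\chi$ on $F\oplus\langle\kappa_n(T)\rangle$ has dimension $(d+1)-2=d-1<d=\dim A_0$. So some $z\in A_0$ has the form $f+\kappa_n(P)$ with $f\in F$, $P\notin\langle T\rangle$, and $\partial_p(z)=\partial_p(f)+P\notin\langle T\rangle$. Thus $\partial_p(y)$ and $\partial_p(z)$ span $V$, and $\partial_p+\partial_{q_1}$ is onto $V$ on $\mathrm{Sel}(n'')$. Lemma 12, applied to $n''$ and the pair $(p,q_1)$, yields $n'$ with $\dim S(n')=d-2$, rich and in the class. $\square$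

## 17. Getting unstuck when $\Delta_T=1$ and $d>t_T$

**Lemma 15.** Let $n$ be stuck with $T$ as in Lemma 13, $\Delta_T=1$ and $d=\dim S(n)>t_T(n)$. Then the $\Sigma$-class of $n$ contains a rich $n'$ with $\dim S(n')=d-2$.

*Proof.* **Step 1: apply the isogeny move.** Now $T\in\mathcal V$. By Lemma 13 and (11), $\mathrm{Sel}_{\phi_T}(n)\to S(n)$ is onto; its kernel has dimension $1$. So $\dim\mathrm{Sel}_{\phi_T}(n)=d+1\ge3$, and by (5) $\dim\mathrm{Sel}_{\hat\phi_T}(n)=d+1-t_T(n)\ge2$. By Lemma 8 in the coordinates of $T$ there are $p,p',c_0,c_0'$ as in Lemma 5. With the corresponding $q$, $\dim\mathrm{Sel}_{\phi_T}(nq)=d$.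

**Step 2: $\dim S(nq)=d$.** By Step 1 of the proof of Lemma 12, $\dim S(nq)=\dim A$, where $A$ is the set of $x\in Q(M)\otimes V$ with $x\in W_w(n)$ for $w\in M\setminus\{p,p'\}$, $\partial_p(x)=\partial_{p'}(x)=:g$, and $x=\kappa_n(g)+q\otimes g$ at $p$ and $p'$. The element $c_0\otimes T\in\mathrm{Sel}(n)$ has valuations $T$ at one of $p,p'$ and $0$ at the other. Adding $\kappa_n(T)$ if needed we get $y\in\mathrm{Sel}(n)$ with $\partial_p(y)=0$, $\partial_{p'}(y)=T$. The computation (12) with $h=T$ gives $e(g,T)=0$, so $g\in\langle T\rangle$. The kernel of $x\mapsto g$ on $A$ is $\{x\in\mathrm{Sel}(n):\partial_p(x)=\partial_{p'}(x)=0\}$. Since $\mathrm{Sel}(n)$ is spanned by elements $c\otimes T$ and $\kappa_n(V)$, the image of $(\partial_p,\partial_{p'})$ on it is $\mathrm{diag}(V)+\langle(0,T)\rangle$, of dimension $3$. So this kernel has dimension $d+2-3=d-1$, and $\dim S(nq)\in\{d-1,d\}$. By parity, $\dim S(nq)=d$.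

**Step 3: $nq$ is not stuck.** The image of $\mathrm{Sel}_{\phi_T}(nq)$ in $S(nq)$ has dimension $d-1\ge1$, so it is nonzero and proper. Suppose $nq$ were stuck, with $T'$ as in Lemma 13. If $T'=T$, then $S(nq)$ would be the image of $\mathrm{Sel}_{\phi_T}(nq)$, a contradiction. If $T'\ne T$, take $c\otimes T\in\mathrm{Sel}(nq)$ with nonzero class and write $c\otimes T=c'\otimes T'+\kappa_{nq}(P)$ by Lemma 13. Taking valuations at each $\ell\in\Pi(nq)$ gives $v_\ell(c)T+v_\ell(c')T'=P$. As $T,T'$ is a basis of $V$, the parity of $v_\ell(c)$ does not depend on $\ell$. By Lemma 11, $c\otimes T\in\kappa_{nq}(V)$, a contradiction.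

So $nq$, which is rich with $\dim S(nq)=d\ge2$, has a pair of primes as in Lemma 12, and Lemma 12 lowers the dimension to $d-2$ within the class, keeping richness. $\square$

## 18. Proof of Theorem B

**Step 1: parity and lower bound.** Lemma 4 in the coordinates of $T\in\mathcal V$ gives $t_T(\mathfrak X)\equiv r(\mathfrak X)\pmod2$. Let $E_n\in\mathfrak X$ have a bad prime outside $\Sigma_0$, that is, a prime $p\mid n$ with $p\notin\Sigma_0$. Apply (7) with $\Sigma_0$ in place of $\Sigma$. As noted after (5), this does not change $t_T$. So $\dim S(E_n)\ge t_T(\mathfrak X)$ for all $T\in\mathcal V$. Also $\dim S(E_n)\ge r(\mathfrak X)$, since $\dim S(E_n)\equiv r(\mathfrak X)\in\{0,1\}$. Hence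
$$\dim S(E_n)\ge\max\bigl(r(\mathfrak X),\max_{T\in\mathcal V}t_T(\mathfrak X)\bigr).$$

**Step 2: the bound is attained.** Start from a rich $n\in\mathfrak X$ (Lemma 6) and let $d=\dim S(n)$. As long as $d\ge2$ and $d>\max_{T\in\mathcal V}t_T(\mathfrak X)$, we can lower $d$ by $2$ within $\mathfrak X$, keeping richness. If $n$ is not stuck, use Lemma 12. If it is stuck with $\Delta_T\neq1$, use Lemma 14. If it is stuck with $\Delta_T=1$, then $T\in\mathcal V$ and $d>t_T(\mathfrak X)$, so Lemma 15 applies. When this stops, either $d\le1$, and then $d=r(\mathfrak X)$, which is at least $\max_Tt_T$ by Step 1; or $2\le d\le\max_Tt_T$, and then $d=\max_Tt_T>r(\mathfrak X)$ by Step 1. In both cases $d=\max(r(\mathfrak X),\max_Tt_T(\mathfrak X))$, attained by a curve with $\Pi(n)\ne\emptyset$. This is the second equality of (3).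

**Step 3: comparison with $\mathbf t_{\mathfrak X}$.** The minimum in (3) is at least $\max(r(\mathfrak X),\max_it_i)$ by parity and the quoted bound. Conversely, $d=\max(r(\mathfrak X),\max_it_i)$ satisfies $d\equiv r$ (as $t_i\equiv r$) and $d\ge\max_it_i$, so $P^{\mathrm{Alt}}_{r,\mathbf t}(d)>0$. By (2), infinitely many $E\in\mathfrak X$ have $\dim S(E)=d$. Only finitely many curves of $\mathfrak X$ have no bad prime outside $\Sigma_0$, since their $n$ is squarefree and supported on $\Sigma_0$. So some $E\in\mathfrak X$ with a bad prime outside $\Sigma_0$ has $\dim S(E)=d$, and the minimum is at most $d$. This proves (3).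

**Step 4: the criterion.** By (3), $\max_it_i\le r(\mathfrak X)$ holds exactly when the common value in (3) is $r(\mathfrak X)$, that is, exactly when $t_T(\mathfrak X)\le r(\mathfrak X)$ for all $T\in\mathcal V$. $\blacksquare$

## 19. A class with $\max_it_i\ge3$

In the statement of the problem, "there exists a class" cannot be replaced by "every class". Take $a=1$, $b=14$, so $m=195=3\cdot5\cdot13$, and $ab=14$ has the single odd prime $7$. Neither $m$ nor $-m$ is a square, and the family is of type (B). To check this: full 4-torsion over $\mathbb Q(\sqrt{-1})$ for $E_n$ means that all root differences $\pm na^2,\pm nb^2,\pm nm$ are squares there. A rational number is a square in $\mathbb Q(\sqrt{-1})$ only if it is $\pm$ a rational square. So $n=\pm1$ and $\pm m$ would be a square.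

Choose the $\Sigma_0$-class of an $n>0$ that is a square at $3$, $5$ and $13$, has $7\mid n$, and lies in the class of $2$ at $2$; any classes may be chosen at further places of $\Sigma_0$. In (8), the place $2$ contributes $\tau\in\{0,1\}$ as in Section 11, $\infty$ contributes $0$, the prime $7$ contributes $0$ because $\pm n$ have odd valuation there, and $3,5,13$ contribute $+1$ each. So $t_{T_1}(\mathfrak X)=3+\tau\ge3$. By Theorem B, $\max(r(\mathfrak X),\max_it_i)\ge3$, so this class has $\max_it_i\ge3>r(\mathfrak X)$.
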